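# Infinitely transitive groups of symplectomorphisms of $\mathbb A^{2n}$ from two or three $\mathbb G_a$-subgroups

Throughout, $\mathbb K$ is an algebraically closed field of characteristic zero, $\mathbb A^m$ is affine $m$-space over $\mathbb K$, and $\mathbb G_a$ is the additive group of $\mathbb K$.

## 1. $\mathbb G_a$-subgroups, symplectomorphisms, infinite transitivity

**Definition ($\mathbb G_a$-subgroup).** A $\mathbb G_a$-subgroup of $\operatorname{Aut}(\mathbb A^m)$ is the image of a faithful algebraic action of $\mathbb G_a$ on $\mathbb A^m$. It is a family $\{\varphi_t\}_{t\in\mathbb K}$ of algebraic automorphisms with $\varphi_{s+t}=\varphi_s\circ\varphi_t$ for which $(t,p)\mapsto\varphi_t(p)$ is a morphism $\mathbb G_a\times\mathbb A^m\to\mathbb A^m$.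

Example: for a nonzero polynomial $p$, the shears $(x,y)\mapsto(x,\,y+t\,p(x))$ form a $\mathbb G_a$-subgroup of $\operatorname{Aut}(\mathbb A^2)$. The group generated by all $\mathbb G_a$-subgroups of $\operatorname{Aut}(\mathbb A^m)$ is written $\operatorname{SAut}(\mathbb A^m)$.

**Definition (symplectomorphism).** Use coordinates $x_1,\dots,x_n,y_1,\dots,y_n$ on $\mathbb A^{2n}$ and fix the constant form $\omega=\sum_{i=1}^n dx_i\wedge dy_i$. An algebraic automorphism of $\mathbb A^{2n}$ is a symplectomorphism if its differential preserves $\omega$ at every point.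

Any constant non-degenerate skew-symmetric form is linearly equivalent to $\omega$, so conjugating by a linear map reduces everything to $\omega$.

Examples: for $n=1$ the condition says that the Jacobian determinant is $1$, so the shears above are symplectomorphisms. For $n=2$ the condition is stronger. The map that sends $x_1$ to $x_1+tx_2$ and fixes $x_2,y_1,y_2$ has Jacobian determinant $1$, but it pulls $\omega$ back to $\omega+t\,dx_2\wedge dy_1$, so it is not a symplectomorphism for $t\ne0$. If in addition $y_2$ is sent to $y_2-ty_1$, the extra terms cancel, because $dx_2\wedge d(y_2-ty_1)=dx_2\wedge dy_2-t\,dx_2\wedge dy_1$.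

**Definition (infinite transitivity).** An action of a group $H$ on a set $X$ is infinitely transitive if for every $m\ge1$ and any two tuples of pairwise distinct points $p_1,\dots,p_m$ and $q_1,\dots,q_m$ in $X$ there is $h\in H$ with $h\cdot p_i=q_i$ for all $i$.

Example: the translations of $\mathbb A^2$ act transitively, but not infinitely transitively, since they preserve the difference $p_2-p_1$. On the other hand, all shears $(x,y)\mapsto(x,y+p(x))$ and $(x,y)\mapsto(x+r(y),y)$ together generate an infinitely transitive group on $\mathbb A^2$; we check this by hand in Section 4.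

## 2. Hamiltonian one-parameter groups

Symplectomorphisms are easiest to produce from functions. Let $P=\mathbb K[x_1,\dots,x_n,y_1,\dots,y_n]$, let $P_k$ be the space of homogeneous polynomials of degree $k$, and put $V=P_1$.

**Definition (Poisson bracket, Hamiltonian field).** For $f,g\in P$ put
$$\{f,g\}=\sum_{i=1}^n\Big(\frac{\partial f}{\partial x_i}\frac{\partial g}{\partial y_i}-\frac{\partial f}{\partial y_i}\frac{\partial g}{\partial x_i}\Big),\qquad X_f=\{f,\cdot\}.$$

Thus $\{x_i,y_i\}=1$, and
$$\{f,x_i\}=-\frac{\partial f}{\partial y_i},\qquad \{f,y_i\}=\frac{\partial f}{\partial x_i}. \tag{1}$$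
The bracket is skew-symmetric, is a derivation in each argument, and satisfies the Jacobi identity. So $P$ is a Lie algebra, $X_f$ is a derivation of $P$ (a vector field on $\mathbb A^{2n}$), and Jacobi says two things:
$$[X_f,X_g]=X_{\{f,g\}},\qquad X_f\{g,h\}=\{X_fg,h\}+\{g,X_fh\}. \tag{2}$$
By (1) the vector $X_f(p)$ is the image of the covector $df(p)$ under a fixed linear isomorphism. Also $\{P_j,P_k\}\subset P_{j+k-2}$. In particular $P_2$ is a Lie subalgebra, and $\{P_2,\cdot\}$ preserves every $P_k$.

Example ($n=1$): $X_{x^2}$ sends $x\mapsto0$ and $y\mapsto2x$. The field $X_{xy}$ sends $x\mapsto-x$ and $y\mapsto y$.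

**Definition (locally nilpotent).** A derivation $X$ of $P$ is locally nilpotent if for each $g\in P$ some power $X^N$ kills $g$. By the Leibniz rule it is enough that some power of $X$ kills each coordinate function.

Example: $X_{x^2}$ is locally nilpotent, and $X_{xy}$ is not, since $X_{xy}^N y=y$ for all $N$.

**The subgroup $U(f)$.** Let $f\in P\setminus\mathbb K$ have locally nilpotent $X_f$. Then $\exp(tX_f)=\sum_N\frac{t^N}{N!}X_f^N$ is an automorphism of the algebra $P$, polynomial in $t$ on each element, and $\exp((s+t)X_f)=\exp(sX_f)\exp(tX_f)$. So $\varphi_t^*=\exp(tX_f)$ defines an algebraic action of $\mathbb G_a$ with velocity field $X_f$, meaning $\frac{d}{dt}\big|_{t=0}\,g(\varphi_t(p))=(X_fg)(p)$. We check the two remaining properties.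

*It acts by symplectomorphisms.* By (2) and the Leibniz rule, $\exp(tX_f)\{g,h\}=\{\exp(tX_f)g,\exp(tX_f)h\}$. Write $z_1,\dots,z_{2n}$ for the coordinates and $\Omega=(\{z_a,z_b\})$, the constant matrix with $\Omega^{-1}=-\Omega$ and $\omega(u,w)=u^T\Omega w$. If $J$ is the Jacobian matrix of $\varphi_t$, then $(J\Omega J^T)_{ab}=\{\varphi_t^*z_a,\varphi_t^*z_b\}=\varphi_t^*\Omega_{ab}=\Omega_{ab}$. Inverting $J\Omega J^T=\Omega$ gives $\Omega^{-1}=J^T\Omega^{-1}J$, that is, $J^T\Omega J=\Omega$.

*It is faithful.* Since $f\notin\mathbb K$, $X_f\neq0$, so the action is nontrivial. Its kernel is a proper closed subgroup of $\mathbb G_a$, hence finite, hence trivial in characteristic $0$.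

We write $U(f)$ for this $\mathbb G_a$-subgroup of symplectomorphisms.

Examples for $n=1$:

* $U(g(x))$ consists of the shears $(x,y)\mapsto(x,y+t\,g'(x))$, and $U(h(y))$ of the shears $(x,y)\mapsto(x-t\,h'(y),y)$.
* For $f=x-y^2$ we have $X_f\colon x\mapsto2y\mapsto2\mapsto0$ and $y\mapsto1\mapsto0$. So $U(x-y^2)$ consists of the maps $(x,y)\mapsto(x+2ty+t^2,\;y+t)$.

## 3. Three subgroups for $n\ge2$, two for every $n\ge1$

The starting point is Theorem 5.17 of Arzhantsev–Kuyumzhiyan–Zaidenberg: for all $n\ge2$ there are three $\mathbb G_a$-subgroups of $\operatorname{SAut}(\mathbb A^n)$ that together generate a group acting infinitely transitively on $\mathbb A^n$. The problem, whose source is Alisa Chistopolskaya, "On nilpotent generators of the symplectic Lie algebra", arXiv:1908.04065 (2019), asks whether the same can be done inside the symplectomorphisms. We are to prove or disprove: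

> **Conjecture.** For all $n\ge2$ one can find three $\mathbb G_a$-subgroups $U_1,U_2,U_3$ of symplectomorphisms of $\mathbb A^{2n}$ such that the group $H=\langle U_1,U_2,U_3\rangle$ acts infinitely transitively on $\mathbb A^{2n}$.

In plain words: can three explicit one-parameter groups, each preserving $\omega$, be composed so as to carry any finite list of distinct points to any other list of the same length?

The conjecture is true. Put
$$e=-\sum_{i=1}^{n-1}x_{i+1}y_i+\frac{(-1)^n}{2}\,y_n^2 .$$

**Theorem A.** For $n\ge2$, the group generated by $U_1=U(e)$, $U_2=U(x_1^2)$, $U_3=U(y_2^3+y_2)$ acts infinitely transitively on $\mathbb A^{2n}$.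

**Theorem B.** For $n\ge2$ the group $\langle U(e),\,U(x_1^2+y_2^3+y_2)\rangle$ acts infinitely transitively on $\mathbb A^{2n}$. For $n=1$ the group $\langle U(x_1-y_1^2),\,U(x_1^3)\rangle$ acts infinitely transitively on $\mathbb A^2$. For every $n\ge1$ the minimal number of $\mathbb G_a$-subgroups of symplectomorphisms of $\mathbb A^{2n}$ generating an infinitely transitive group is exactly $2$.

A third theorem, on prescribing jets as well as points, is stated in Section 10 once jets have been defined.

**The subgroups exist.** This step checks that every Hamiltonian named above has a locally nilpotent field. By (1):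

* For $e$: $\{e,x_i\}=x_{i+1}$ for $i<n$, $\{e,x_n\}=(-1)^{n-1}y_n$, $\{e,y_{i+1}\}=-y_i$ for $1\le i\le n-1$, and $\{e,y_1\}=0$. So, up to signs, $X_e$ pushes the coordinates along one chain
$$x_1\to x_2\to\cdots\to x_n\to y_n\to y_{n-1}\to\cdots\to y_1\to0 ,$$
and is nilpotent on $V$.
* For $n\ge2$ and $f=a\,x_1^2+b\,(y_2^3+y_2)$ with $a,b\in\mathbb K$: $X_fy_1=2a\,x_1$, $X_fx_2=-b(3y_2^2+1)$, and $X_f$ kills all other coordinates, in particular $x_1$ and $y_2$. So $X_f^2$ kills every coordinate.
* For $n=1$: $X_{x_1-y_1^2}$ was computed in Section 2, and $X_{x_1^3}$ sends $x_1\mapsto0$, $y_1\mapsto3x_1^2\mapsto0$.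

For $n=2$ the three subgroups of Theorem A can be written down. Here $e=-x_2y_1+\frac12y_2^2$, and in each case the coordinates not listed are fixed:

* $U(e)$: $x_1\mapsto x_1+tx_2-\frac{t^2}{2}y_2+\frac{t^3}{6}y_1$, $\;x_2\mapsto x_2-ty_2+\frac{t^2}2y_1$, $\;y_2\mapsto y_2-ty_1$.
* $U(x_1^2)$: $y_1\mapsto y_1+2tx_1$.
* $U(y_2^3+y_2)$: $x_2\mapsto x_2-t(3y_2^2+1)$.

## 4. Plane shears, affine groups, and the fixed origin

**All shears of the plane, by hand.** Take $n=1$ and allow all subgroups $U(g(x))$ and $U(h(y))$. Let $p_1,\dots,p_m$ be distinct points, $p_i=(a_i,b_i)$. First apply $(x,y)\mapsto(x+cy,y)$ with $c$ chosen so that the numbers $a_i+cb_i$ are distinct; each pair $i\ne j$ excludes at most one value of $c$. Now the $x$-coordinates are distinct, so by Lagrange interpolation a shear $(x,y+p(x))$ makes the $y$-coordinates equal to $1,\dots,m$. These are distinct in characteristic $0$, so a shear $(x+r(y),y)$ then makes all $x$-coordinates $0$. Every tuple can thus be moved to $(0,1),\dots,(0,m)$, and the group is infinitely transitive.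

**Where this stops.** A single subgroup $U(g(x))$ contains only the shears with $p$ a scalar multiple of $g'$. If only $r$ such subgroups are available, the available $p$ form a space of dimension at most $r$, and evaluation at $m>r$ points is not surjective on it. So interpolation by group elements fails for large $m$ once the number of subgroups is fixed.

**Quadratic Hamiltonians are not enough.** If $\deg f\le2$ and $X_f$ is locally nilpotent, then $X_f$ preserves $\mathbb K\oplus V$, so $U(f)$ consists of maps $z\mapsto Az+b$ with $A$ symplectic. All of these preserve the number $\omega(p_2-p_1,p_3-p_1)$ attached to a triple of points. This number is $0$ on $(0,u,2u)$ for $u\ne0$, and it is $1$ on $(0,u,w)$ if $\omega(u,w)=1$. Both are triples of distinct points, so no group of this kind can move every triple of distinct points to every other. Some Hamiltonian must have degree at least $3$.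

**Adding one cubic form.** The next attempt is to generate all quadratic forms with two Hamiltonians and take $y_2^3$ as the third. But fields of Hamiltonians without terms of degree $1$ vanish at the origin. So $0$ would be a common fixed point, and the group would not even be transitive. Translations have to come in, and a separate subgroup such as $U(y_2)$ would be a fourth one. The repair is to use $y_2^3+y_2$: one Hamiltonian, still locally nilpotent, whose two parts can be separated *inside the Lie algebra* by bracketing with a quadratic form.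

**Interpolation with velocity fields.** This suggests the plan. Instead of interpolating with group elements, interpolate with velocity fields: show that the chosen Hamiltonians generate all of $P$ under $\{\cdot,\cdot\}$, and use that $P$ contains functions with prescribed differentials at any finite set of points. One difficulty remains. Most elements of $P$ have no algebraic flow; for instance $X_{xy}$ is not locally nilpotent. So we cannot argue that each element of the Lie algebra gives a subgroup of $H$. Section 5 deals with this by using tangent spaces of orbit closures, which only require the generators to integrate.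

## 5. From velocity fields to transitivity

**Lemma 1.** Let $H=\langle U_1,\dots,U_r\rangle$, where the $U_i\cong\mathbb G_a$ act algebraically on a variety $Y$. Then for each $y\in Y$ the orbit $Hy$ is open in $Z=\overline{Hy}$, $Z$ is irreducible, and $y$ is a smooth point of $Z$.

*Proof.*

**Step 1: one word of subgroups fills a dense part of the orbit.** For a finite sequence $I=(i_1,\dots,i_s)$ let
$$\Phi_I\colon\mathbb G_a^s\to Y,\qquad(t_1,\dots,t_s)\mapsto u_{i_1}(t_1)\cdots u_{i_s}(t_s)\,y .$$
The closure of the image is irreducible, since $\mathbb G_a^s$ is. Choose $I$ with $\dim\overline{\operatorname{im}\Phi_I}$ maximal. For any $J$, let $IJ$ be the concatenation. Setting parameters equal to $0$ shows that $\overline{\operatorname{im}\Phi_{IJ}}$ contains both $\operatorname{im}\Phi_I$ and $\operatorname{im}\Phi_J$. It is irreducible, contains $\overline{\operatorname{im}\Phi_I}$, and by maximality has the same dimension, so the two closures are equal. Hence $\operatorname{im}\Phi_J\subset\overline{\operatorname{im}\Phi_I}$ for all $J$. Since $Hy=\bigcup_J\operatorname{im}\Phi_J$,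 we get $Z=\overline{\operatorname{im}\Phi_I}$, which is irreducible.

**Step 2: openness and smoothness.** By Chevalley's theorem $\operatorname{im}\Phi_I$ is constructible. It is dense in $Z$, so it contains a nonempty open subset $O$ of $Z$. Each $h\in H$ is an automorphism of $Y$ preserving $Hy$, so it restricts to an automorphism of $Z$. Hence each $hO$ is open in $Z$, and $Hy=\bigcup_{h\in H}hO$ is open in $Z$. The smooth points of $Z$ form a dense open set, which therefore meets $Hy$. Since $H$ acts on $Z$ by automorphisms and transitively on $Hy$, all points of $Hy$ are smooth in $Z$. $\square$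

**Lemma 2.** Let $H$ be as in Lemma 1, with $Y$ smooth and irreducible. Let $\xi_i$ be the velocity field of $U_i$ on $Y$, and let $\mathfrak l$ be the Lie algebra generated by $\xi_1,\dots,\xi_r$. If $\mathfrak l$ spans $T_yY$ for every $y\in Y$, then $H$ is transitive on $Y$.

*Proof.* Let $y\in Y$ and $Z=\overline{Hy}$, with ideal sheaf $\mathcal I_Z$.

**Step 1: the generating fields preserve $\mathcal I_Z$.** Let $W\subset Y$ be open and $f\in\mathcal I_Z(W)$. The function $F(t,w)=f(u_i(t)w)$ is regular on an open neighborhood of $\{0\}\times W$ in $\mathbb G_a\times W$. For $w\in Z\cap W$ it vanishes wherever it is defined, because $u_i(t)w\in Z$. So its $t$-derivative at $t=0$, which is $\xi_if$, vanishes on $Z\cap W$. Thus $\xi_if\in\mathcal I_Z(W)$.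

**Step 2: pass to the whole Lie algebra.** If two derivations preserve $\mathcal I_Z$, so does their commutator. Hence every $\xi\in\mathfrak l$ preserves $\mathcal I_Z$. For $f\in\mathcal I_Z$ near $y$ this gives $df_y(\xi(y))=(\xi f)(y)=0$. So $\xi(y)\in T_yZ$. No flow of $\xi$ is needed here.

**Step 3: compare dimensions.** By hypothesis $T_yZ\supset\mathfrak l(y)$ spans $T_yY$, so $T_yZ=T_yY$. By Lemma 1, $y$ is smooth in the irreducible variety $Z$, so $\dim Z=\dim T_yZ=\dim T_yY=\dim Y$ and $Z=Y$. By Lemma 1 again, $Hy$ is open and dense in $Y$. This holds for every $y$, and two dense open sets of the irreducible variety $Y$ meet. Hence there is only one orbit. $\square$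

Example: for $n=1$ the fields $X_x,X_y$ are the constant fields up to sign. They span every tangent space of $\mathbb A^2$, so $\langle U(x),U(y)\rangle$ (the translations) is transitive. On pairs of points they give only the fields $(c,c)$, which span a $2$-dimensional subspace of a $4$-dimensional tangent space, so the hypothesis fails for $m=2$. To handle all $m$ we need a large Lie algebra.

**Proposition 3.** Let $f_1,\dots,f_r\in P\setminus\mathbb K$ have locally nilpotent $X_{f_i}$ and generate $P$ as a Lie algebra under $\{\cdot,\cdot\}$. Then $H=\langle U(f_1),\dots,U(f_r)\rangle$ acts infinitely transitively on $\mathbb A^{2n}$.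

*Proof.* Fix $m\ge1$.

**Step 1: turn $m$-transitivity into transitivity.** Let $Y=\{(p_1,\dots,p_m):p_i\ne p_j\text{ for }i\ne j\}$. This is a nonempty open subset of $\mathbb A^{2nm}$, hence smooth and irreducible. $H$ acts on it diagonally, algebraically for each $U(f_i)$. We must show that $H$ is transitive on $Y$.

**Step 2: find the Lie algebra of velocity fields.** For $f\in P$ let $X_f^{(m)}$ be the field on $Y$ with value $(X_f(p_1),\dots,X_f(p_m))$ at $(p_1,\dots,p_m)$. It is the sum of the copies of $X_f$ in the $m$ factors, and copies in different factors commute, so $[X_f^{(m)},X_g^{(m)}]=X_{\{f,g\}}^{(m)}$ by (2). The velocity field of $U(f_i)$ on $Y$ is $X_{f_i}^{(m)}$. Since the $f_i$ generate $P$, the Lie algebra generated by the velocity fields is $\mathfrak l=\{X_f^{(m)}:f\in P\}$.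

**Step 3: interpolate.** Let $(p_i)\in Y$ and let $a_i$ be a covector at $p_i$ for each $i$. The ideals $\mathfrak m_{p_i}^2$ are pairwise comaximal, so by the Chinese remainder theorem some $f\in P$ has $df(p_i)=a_i$ for all $i$. Since $X_f(p_i)$ is the image of $df(p_i)$ under a fixed isomorphism, the vectors $X_f(p_1),\dots,X_f(p_m)$ can be prescribed arbitrarily and simultaneously. So $\mathfrak l$ spans every tangent space of $Y$, and Lemma 2 applies. $\square$

What remains for Theorems A and B is pure algebra in $(P,\{\cdot,\cdot\})$.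

## 6. From all quadratic forms and one $\ell^3+\ell$ to all of $P$

**Lemma 4.** Let $L\subset P$ be a Lie subalgebra with $P_2\subset L$ and $\ell^3+\ell\in L$ for some $0\ne\ell\in V$. Then $L=P$.

*Proof.*

**Step 1: separate $\ell$ from $\ell^3$.** Choose $\ell'\in V$ with $\{\ell',\ell\}=1$, and put $q=\ell\ell'\in P_2\subset L$. Then $\{q,\ell\}=\ell\{\ell',\ell\}=\ell$, and by Leibniz $\{q,\ell^3\}=3\ell^3$. So
$$\{q,\ell^3+\ell\}=3\ell^3+\ell\in L .$$
Subtracting $\ell^3+\ell$ gives $2\ell^3\in L$. Hence $\ell^3\in L$ and $\ell\in L$.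

**Step 2: one power of a linear form gives a whole $P_k$.** The claim is: *if $k\ge1$, $0\ne v\in V$ and $v^k\in L$, then $P_k\subset L$.* For $\lambda\in V$ we have $\lambda^2\in L$ and $\{\lambda^2,P_k\}\subset P_k$, so $L\cap P_k$ is stable under $\{\lambda^2,\cdot\}$. On $V$ this operator is $v\mapsto2\{\lambda,v\}\lambda$, with square zero since $\{\lambda,\lambda\}=0$. So $\{\lambda^2,\cdot\}$ is locally nilpotent, $g=\exp(t\{\lambda^2,\cdot\})$ is an algebra automorphism of $P$ that preserves $L\cap P_k$, and
$$g(v)=v+2t\{\lambda,v\}\lambda .$$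
Let $w\in V$ with $\{w,v\}\ne0$. Take $\lambda=w-v$ and $t=1/(2\{w,v\})$. Since $\{\lambda,v\}=\{w,v\}$, we get $g(v)=v+(w-v)=w$, and $w^k=g(v^k)\in L$. If $w\ne0$ but $\{w,v\}=0$, choose $u\in V$ outside the two proper subspaces $\{u:\{u,v\}=0\}$ and $\{u:\{w,u\}=0\}$, which is possible because $\mathbb K$ is infinite. Then pass from $v$ to $u$ and from $u$ to $w$. So $w^k\in L$ for all $w\in V$. In characteristic $0$ the $k$-th powers of linear forms span $P_k$, which proves the claim.

**Step 3: climb in degree.** By Steps 1 and 2, $P_1,P_3\subset L$. Suppose $P_k\subset L$ with $k\ge3$, and take $u,v\in V$ with $\{u,v\}=1$. Then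
$$\{u^3,u^{k-1}v\}=u^{k-1}\{u^3,v\}=3u^{k+1}\in L,$$
so $P_{k+1}\subset L$ by the claim. By induction $P_k\subset L$ for all $k\ge3$. Also $P_1,P_2\subset L$, and $1=\{u,v\}\in L$. So $L=P$. $\square$

## 7. All quadratic forms from $e$ and $x_1^2$

It remains to get $P_2$ from few elements. The polynomial $e$ was chosen so that $\{e,\cdot\}$ acts on $V$ as a single chain. We first normalize signs. For $0\le i\le n-1$ put
$$v_i=x_{i+1},\qquad v_{2n-1-i}=(-1)^iy_{i+1},$$
so that $v_0=x_1$ and $v_{2n-1}=y_1$. Write $D=\{e,\cdot\}$ and $v_{2n}=0$. Then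
$$Dv_j=v_{j+1}\quad(0\le j\le2n-1),\qquad\{v_i,v_j\}=(-1)^i\,\delta_{i+j,\,2n-1}. \tag{3}$$

**Check of (3).** Use the formulas for $X_e$ in Section 3. For $i<n-1$, $Dv_i=\{e,x_{i+1}\}=x_{i+2}=v_{i+1}$. Next, $Dv_{n-1}=\{e,x_n\}=(-1)^{n-1}y_n=v_n$. For $1\le i\le n-1$, $Dv_{2n-1-i}=(-1)^i\{e,y_{i+1}\}=(-1)^{i-1}y_i=v_{2n-i}$. Finally, $Dv_{2n-1}=\{e,y_1\}=0$. For the brackets, $\{v_i,v_{2n-1-i}\}=(-1)^i\{x_{i+1},y_{i+1}\}=(-1)^i$ if $i\le n-1$. The case $i\ge n$ follows from skew-symmetry, because $i$ and $2n-1-i$ have opposite parity. All other brackets of basis vectors vanish.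

Note that $D$ is a derivation of the product and, by (2), of the bracket. For $n=2$ the chain is $v_0=x_1$, $v_1=x_2$, $v_2=-y_2$, $v_3=y_1$.

**Lemma 5.** For all $n\ge1$, $e$ and $x_1^2$ generate the Lie algebra $P_2$.

*Proof.* Let $M$ be the Lie algebra they generate. Since $e,x_1^2\in P_2$, we have $M\subset P_2$, and $DM\subset M$.

**Step 1: run the chain to its end.** By Leibniz, $D^{4n-2}(v_0^2)=\sum_a\binom{4n-2}{a}v_av_{4n-2-a}$, where $v_j=0$ for $j\ge2n$. A term survives only if $a\le2n-1$ and $4n-2-a\le2n-1$, that is, $a=2n-1$. So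
$$D^{4n-2}(v_0^2)=\binom{4n-2}{2n-1}v_{2n-1}^2, \tag{4}$$
and $v_{2n-1}^2\in M$. Further, $\{v_{2n-1}^2,v_0^2\}=4v_{2n-1}v_0\{v_{2n-1},v_0\}=-4v_0v_{2n-1}$, so $v_0v_{2n-1}\in M$. For $n=1$ we now have $v_0^2,\,v_0v_1,\,v_1^2\in M$, a basis of $P_2$, and are done. Let $n\ge2$.

**Step 2: produce a tool that moves $v_0$ to $v_1$.** Applying $D$ directly to $v_0v_j$ gives only the sum $v_1v_j+v_0v_{j+1}$. To split such sums we use
$$D(v_0v_{2n-1})=v_1v_{2n-1}\in M .$$
We also note $D(v_0^2)=2v_0v_1$, so $v_0v_1\in M$.

**Step 3: all products $v_0v_j$ lie in $M$.** We induct on $j$; the cases $j=0,1$ are done. Let $1\le j\le2n-2$ and $v_0v_j\in M$. By (3), $\{v_1v_{2n-1},v_0\}=v_1\{v_{2n-1},v_0\}=-v_1$, because $\{v_1,v_0\}=0$ for $n\ge2$. Also $\{v_1v_{2n-1},v_j\}=\{v_1,v_j\}v_{2n-1}$, because $\{v_{2n-1},v_j\}=0$ for $j\ge1$. Hence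
$$\{v_1v_{2n-1},\,v_0v_j\}=-v_1v_j+\{v_1,v_j\}\,v_0v_{2n-1}\in M. \tag{5}$$
Here $\{v_1,v_j\}$ is a scalar and $v_0v_{2n-1}\in M$ by Step 1, so $v_1v_j\in M$. Then $v_0v_{j+1}=D(v_0v_j)-v_1v_j\in M$.

**Step 4: the other rows.** Suppose $v_iv_j\in M$ for all $0\le j\le2n-1$, where $0\le i\le 2n-2$. Then for all such $j$,
$$v_{i+1}v_j=D(v_iv_j)-v_iv_{j+1}\in M .$$
Starting from $i=0$ (Step 3), induction on $i$ gives all products $v_iv_j\in M$, so $M=P_2$. $\square$

Let us run this for $n=2$. Step 1 gives $D^6(v_0^2)=20\,v_3^2$, then $v_0v_3$. Step 2 gives $v_1v_3$ and $v_0v_1$. In Step 3, $\{v_1v_3,v_0v_1\}=-v_1^2$, so $v_1^2\in M$ and $v_0v_2=D(v_0v_1)-v_1^2\in M$. Next, $\{v_1v_3,v_0v_2\}=-v_1v_2-v_0v_3$ since $\{v_1,v_2\}=-1$, so $v_1v_2\in M$. In Step 4, $v_2^2=D(v_1v_2)-v_1v_3$ and $v_2v_3=D(v_1v_3)$. With $v_0^2$ these are all ten products.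

## 8. Three subgroups: $e$, $x_1^2$, $y_2^3+y_2$

**Proof of Theorem A.** Let $n\ge2$, and let $L$ be the Lie algebra generated by $e$, $x_1^2$ and $y_2^3+y_2$. By Lemma 5, $P_2\subset L$. By Lemma 4 with $\ell=y_2$, $L=P$. The three fields are locally nilpotent by Section 3, so Proposition 3 gives infinite transitivity of $\langle U(e),U(x_1^2),U(y_2^3+y_2)\rangle$. This proves the conjecture. $\blacksquare$

## 9. Two subgroups, and why one is not enough

To save one subgroup, merge $x_1^2$ and $y_2^3+y_2$ into one Hamiltonian and recover the parts inside the Lie algebra. For $n\ge2$ this works because $x_1$ is at the start of the chain of $D$ and $y_2$ is next to its end: enough applications of $D$ kill the $y_2$-part but not $x_1^2$.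

**Proof of Theorem B for $n\ge2$.** Let $L$ be generated by $e$ and $f=x_1^2+y_2^3+y_2$.

**Step 1: kill the $y_2$-part.** We have $Dy_2=-y_1$ and $Dy_1=0$. So $D^2y_2=0$, and $D^4(y_2^3)=0$ because in each term some factor $y_2$ is differentiated at least twice. As $4n-2\ge6$, (4) gives
$$D^{4n-2}f=D^{4n-2}(x_1^2)=\binom{4n-2}{2n-1}y_1^2\in L ,$$
so $y_1^2\in L$.

**Step 2: rebuild $x_1^2$.** The functions $x_1,y_1$ Poisson-commute with $y_2$. Hence $\{y_1^2,f\}=\{y_1^2,x_1^2\}=-4x_1y_1$, so $x_1y_1\in L$. Then $\{x_1y_1,f\}=\{x_1y_1,x_1^2\}=x_1\{y_1,x_1^2\}=-2x_1^2$, so $x_1^2\in L$.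

**Step 3: conclude.** Now $y_2^3+y_2=f-x_1^2\in L$, so $L$ contains the three generators of Theorem A and $L=P$. Since $X_e$ and $X_f$ are locally nilpotent (Section 3), Proposition 3 applies.

**Proof of Theorem B for $n=1$.** There is no $y_2$ now, so we use a different pair. Write $x,y$ for $x_1,y_1$. Let $f_1=x-y^2$, and let $L$ be generated by $f_1$ and $x^3$. Put $D=\{f_1,\cdot\}$ for this part; then $Df_1=0$ and $Dy=1$.

**Step 1: get $y$, $y^2$, $x$.** In the coordinates $f_1,y$ the derivation $D$ is $\partial/\partial y$, so we expand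
$$x^3=(f_1+y^2)^3=y^6+3f_1y^4+3f_1^2y^2+f_1^3 .$$
Hence $D^4(x^3)=360y^2+72f_1$ and $D^5(x^3)=720y$, both in $L$. So $y\in L$, and since $f_1\in L$, also $y^2\in L$ and $x=f_1+y^2\in L$.

**Step 2: get $P_2$ and apply Lemma 4.** We have $\{y,x^3\}=-3x^2$, so $x^2\in L$, and $\{y^2,x^2\}=-4xy$, so $xy\in L$. Thus $P_2\subset L$. Also $x^3+x\in L$. By Lemma 4 with $\ell=x$, $L=P$, and Proposition 3 applies, the two fields being locally nilpotent by Section 3.

**Minimality.** The orbits of a single $\mathbb G_a$ have dimension at most $1<2n$, so one $\mathbb G_a$-subgroup is not even transitive on $\mathbb A^{2n}$. Two suffice for every $n\ge1$ by the constructions above, so the minimal number is exactly $2$. $\blacksquare$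

## 10. Prescribing symplectic jets at finitely many points

**Definition (jet, symplectic jet).** Let $k\ge1$. A $k$-jet at $p\in\mathbb A^{2n}$ of a map to $\mathbb A^{2n}$ is a $2n$-tuple $\sigma$ of elements of $P/\mathfrak m_p^{k+1}$, that is, a Taylor polynomial of order $k$ at $p$. Its target is the point $\sigma(p)$. It is symplectic if $\sigma^*\omega-\omega$ has coefficients in $\mathfrak m_p^k$. (The Jacobian matrix of $\sigma$ is defined modulo $\mathfrak m_p^k$, so this makes sense.)

Examples for $n=1$: a symplectic $1$-jet is a target point and a $2\times2$ matrix of determinant $1$. A $2$-jet at $0$ of the form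
$$(x+ax^2+bxy+cy^2,\;y+a'x^2+b'xy+c'y^2)$$
has Jacobian determinant $\equiv1+(2a+b')x+(b+2c')y$ modulo $\mathfrak m_0^2$, so it is symplectic exactly when $b'=-2a$ and $b=-2c'$.

**Theorem C.** Let $H$ be any group in Theorems A, B. Let $k,m\ge1$, let $p_1,\dots,p_m$ and $q_1,\dots,q_m$ be tuples of pairwise distinct points, and let $\sigma_i$ be symplectic $k$-jets at $p_i$ with $\sigma_i(p_i)=q_i$. Then some $h\in H$ has $k$-jet $\sigma_i$ at $p_i$ for all $i$.

Here "any group in Theorems A, B" means the three explicit families written there. In each case Sections 8 and 9 showed that the Hamiltonians generate $P$ as a Lie algebra, and this is all we use. The plan is that of Proposition 3: put the jets into a smooth irreducible variety $Y$, and check the hypothesis of Lemma 2 on it.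

**Proof.** Fix $k$ and the distinct points $p_1,\dots,p_m$.

**Step 1: symplectic jets compose and invert.** This step makes group structure available. Let $\sigma$ be a symplectic $k$-jet at $p$ with target $q$, and $\tau$ one at $q$. Write $\tau^*\omega=\omega+\eta$ with coefficients of $\eta$ in $\mathfrak m_q^k$. Then $(\tau\circ\sigma)^*\omega=\sigma^*\omega+\sigma^*\eta$, and $\sigma^*\eta$ has coefficients in $\mathfrak m_p^k$ because $\sigma^*\mathfrak m_q\subset\mathfrak m_p$. So $\tau\circ\sigma$ is symplectic. The linear part of $\sigma$ at $p$ preserves $\omega$ because $k\ge1$, so it is invertible and $\sigma$ has an inverse $k$-jet. Pulling $\sigma^*\omega-\omega$ back by it shows that $\omega-(\sigma^{-1})^*\omega$ has coefficients in $\mathfrak m_q^k$, so $\sigma^{-1}$ is symplectic.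

**Step 2: the group $G$ of symplectic $k$-jets $(\mathbb A^{2n},0)\to(\mathbb A^{2n},0)$ is a connected linear algebraic group.** The invertible $k$-jets at $0$ that fix $0$ correspond to the automorphisms of the finite-dimensional algebra $P/\mathfrak m_0^{k+1}$, a linear algebraic group, and $G$ is a closed subgroup, since being symplectic is given by polynomial equations in the coefficients. Taking linear parts gives a homomorphism $G\to\mathrm{Sp}_{2n}$, which is surjective because linear symplectic maps lie in $G$. Let $N$ be its kernel. It acts faithfully on $\mathfrak m_0/\mathfrak m_0^{k+1}$. For a jet in $N$, each coordinate goes to itself plus terms of higher order, so $N$ acts trivially on every $\mathfrak m_0^j/\mathfrak m_0^{j+1}$. Thus $N$ is unipotent, and unipotent groups are connected in characteristic $0$. Since $\mathrm{Sp}_{2n}$ is connected too, the multiplication map $\mathrm{Sp}_{2n}\times N\to G$ is a surjective morphism from an irreducible variety, and $G$ is irreducible, hence connected.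

**Step 3: elements of $\operatorname{Lie}G$ are jets of Hamiltonian fields.** An element of $\operatorname{Lie}G$ is the $k$-jet of a polynomial field $\xi$ with $\xi(0)=0$ and components of degree $\le k$, and it satisfies the linearization at the identity of the equations of $G$. Write $\xi=(\xi_{x_i},\xi_{y_i})$. Modulo $\varepsilon^2$,
$$\sum_id(x_i+\varepsilon\xi_{x_i})\wedge d(y_i+\varepsilon\xi_{y_i})=\omega+\varepsilon\,d\theta,\qquad\theta=i_\xi\omega=\sum_i(\xi_{x_i}\,dy_i-\xi_{y_i}\,dx_i).$$
So the linearized condition is $d\theta\equiv0$ modulo $\mathfrak m_0^k$. The coefficients of $d\theta$ have degree $\le k-1$, so $d\theta=0$, and each homogeneous component of $\theta$ is closed. A closed form $\sum_ja_j\,dz_j$ with all $a_j$ homogeneous of degree $d$ is exact: for $g=\frac1{d+1}\sum_jz_ja_j$,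
$$\partial_ig=\frac1{d+1}\Big(a_i+\sum_jz_j\,\partial_ia_j\Big)=\frac1{d+1}\Big(a_i+\sum_jz_j\,\partial_ja_i\Big)=a_i$$
by closedness and Euler's formula. So $\theta=dg'$ for some $g'\in P$. For a Hamiltonian field $X_g$, (1) gives $i_{X_g}\omega=-dg$. Therefore $\xi=X_g$ with $g=-g'$.

**Step 4: the variety $Y$ of jets.** Let $\mathcal J$ be the space of all $m$-tuples of $k$-jets at $p_1,\dots,p_m$, an affine space whose coordinates are the Taylor coefficients. Let $Y\subset\mathcal J$ be the set of tuples $(\sigma_1,\dots,\sigma_m)$ of symplectic $k$-jets with pairwise distinct targets $q_i=\sigma_i(p_i)$. It is closed in the open subset of $\mathcal J$ where the targets are distinct, and it contains the tuple of identity jets. This step shows that $Y$ is smooth and irreducible. Let $T_q\colon z\mapsto z+q$, and fix $(\sigma_i^0)\in Y$ with targets $q_i^0$. By Step 1 every element of $Y$ is uniquely of the form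
$$\big(T_{q_i}\circ g_i\circ T_{-q_i^0}\circ\sigma_i^0\big)_i,\qquad g_i\in G,\quad q_i\text{ pairwise distinct}, \tag{6}$$
with $g_i=T_{-q_i}\circ\sigma_i\circ(\sigma_i^0)^{-1}\circ T_{q_i^0}$. Both directions are polynomial in the coefficients. So $Y\cong\big((\mathbb A^{2n})^m\setminus\Delta\big)\times G^m$, where $\Delta$ is the locus on which two of the points coincide. Algebraic groups are smooth and $G$ is irreducible, so $Y$ is smooth and irreducible.

**Step 5: tangent vectors of $Y$ are jets of Hamiltonian fields.** Differentiate (6) at $q_i=q_i^0$, $g_i=\mathrm{id}$, in a direction given by vectors $c_i$ and elements $\eta_i\in\operatorname{Lie}G$. The result is $(\xi_i\circ\sigma_i^0)_i$ with $\xi_i(z)=c_i+\eta_i(z-q_i^0)$, and every tangent vector at $(\sigma_i^0)$ arises in this way. By (1) every constant field is $X_\ell$ for some $\ell\in V$. By Step 3, $\eta_i$ is the $k$-jet at $0$ of some $X_g$, and since translations preserve the bracket, $\eta_i(z-q_i^0)$ is the $k$-jet at $q_i^0$ of $X_{g(z-q_i^0)}$. So $\xi_i$ is the $k$-jet at $q_i^0$ of some $X_{g_i}$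 with $g_i\in P$ (from here on, $g_i$ denotes this polynomial). As $(\sigma_i^0)\in Y$ was arbitrary, this describes all tangent spaces of $Y$.

**Step 6: the action of $H$ and its velocity fields.** $H$ acts on $\mathcal J$ by $h\cdot(\sigma_i)=(h\circ\sigma_i)$. It preserves $Y$, because $h$ is a symplectomorphism and is injective on targets. For each generating $\mathbb G_a$ the action is algebraic, since its elements are polynomial in $t$ and in the coordinates. For a vector field $X$ on $\mathbb A^{2n}$ let $X^{[k]}$ be the field on $\mathcal J$ with value $(X\circ\sigma_i)_i$ at $(\sigma_i)$; this depends linearly on $X$. The velocity field of $U(f)$ on $Y$ is $X_f^{[k]}|_Y$.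

We need that $X\mapsto X^{[k]}$ respects brackets. For $g\in P$ and a multi-index $|\alpha|\le k$ put $g_{i,\alpha}(\sigma)=\partial^\alpha(g\circ\sigma_i)(p_i)$. Since $g\circ(\sigma_i+\varepsilon X\circ\sigma_i)=g\circ\sigma_i+\varepsilon\,(Xg)\circ\sigma_i$ modulo $\varepsilon^2$,
$$X^{[k]}g_{i,\alpha}=(Xg)_{i,\alpha}.$$
Hence $[X^{[k]},Z^{[k]}]\,g_{i,\alpha}=([X,Z]g)_{i,\alpha}=[X,Z]^{[k]}g_{i,\alpha}$. Taking for $g$ the coordinate functions $z_a$, the $g_{i,\alpha}$ are, up to nonzero factors $\alpha!$, the coordinates of $\mathcal J$. So $[X^{[k]},Z^{[k]}]=[X,Z]^{[k]}$, and with (2), $f\mapsto X_f^{[k]}$ is a Lie algebra homomorphism.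

The fields $X_f^{[k]}$ for the Hamiltonians $f$ of $H$ are tangent to $Y$. Fields tangent to $Y$ form a Lie algebra, on which restriction to $Y$ is a homomorphism. Since these $f$ generate $P$, all $X_f^{[k]}$ with $f\in P$ are tangent to $Y$, and the Lie algebra generated by the velocity fields on $Y$ is $\{X_f^{[k]}|_Y:f\in P\}$.

**Step 7: spanning by interpolation.** Let $(X_{g_i}\circ\sigma_i)_i$ be a tangent vector of $Y$ at $(\sigma_i)$, as in Step 5. The targets $q_i$ are distinct, so the Chinese remainder theorem for the ideals $\mathfrak m_{q_i}^{k+2}$ gives $f\in P$ with $f\equiv g_i$ modulo $\mathfrak m_{q_i}^{k+2}$ for all $i$. First derivatives then agree modulo $\mathfrak m_{q_i}^{k+1}$, so $X_f\equiv X_{g_i}$ modulo $\mathfrak m_{q_i}^{k+1}$. Since $X\circ\sigma_i$ modulo $\mathfrak m_{p_i}^{k+1}$ depends only on $X$ modulo $\mathfrak m_{q_i}^{k+1}$, the field $X_f^{[k]}$ takes the prescribed value at $(\sigma_i)$.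

**Step 8: conclude.** By Lemma 2, $H$ is transitive on $Y$. Given $\sigma_1,\dots,\sigma_m$ as in the theorem, both the tuple of identity jets at $p_1,\dots,p_m$ and the tuple $(\sigma_1,\dots,\sigma_m)$ lie in $Y$. So some $h\in H$ carries the first to the second, which says exactly that $h$ has $k$-jet $\sigma_i$ at $p_i$ for all $i$. $\blacksquare$
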